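# Counting tuples of nilpotent matrices up to simultaneous conjugation

## Tuples of nilpotent $2\times 2$ matrices

Take $m$ nilpotent $n\times n$ matrices $(A_1,\dots,A_m)$ over a finite field $\mathbb F_q$ and let $\mathrm{GL}_n=\mathrm{GL}_n(\mathbb F_q)$ conjugate all of them at once: $g\cdot(A_1,\dots,A_m)=(gA_1g^{-1},\dots,gA_mg^{-1})$. Write $\mathcal N_n$ for the set of nilpotent $n\times n$ matrices, so the group acts on $\mathcal N_n^m$. How many orbits are there, and how does the number depend on $q$?

Two cases need no work. If $n=1$, the only nilpotent matrix is $0$, so there is one orbit. If $m=1$, orbits correspond to Jordan types, so the number is $p(n)$, the number of partitions of $n$, whatever $q$ is. The first case with content is $n=2$, and it can be done by hand.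

**Proposition.** For $n=2$ the number of orbits on $\mathcal N_2^m$ is
$$1+\frac{(q^m-1)(q^{m-1}+q)}{q^2-1},$$
and this is a polynomial in $q$ with integer coefficients.

*Proof.* A nonzero nilpotent $2\times2$ matrix has kernel equal to its image, a line $L$; given $L$, such matrices are the nonzero multiples of one of them. There are $q+1$ lines, so $|\mathcal N_2|=1+(q+1)(q-1)=q^2$. We sort the tuples into three kinds.

* *The zero tuple.* One orbit.
* *Nonzero tuples whose nonzero members share the same kernel $L$.* After conjugation, $A_i=a_iN$ with $N=\begin{pmatrix}0&1\\0&0\end{pmatrix}$ and $(a_1,\dots,a_m)\ne0$. An element $g$ carrying one such tuple to another must preserve $L$, so it is upper triangular, and it multiplies $N$ by a scalar; every nonzero scalar occurs. So there are $(q^m-1)/(q-1)$ orbits. For later use: the number of such tuples is $(q+1)(q^m-1)$.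
* *All other tuples.* Two members $A,A'$ are nonzero with different kernels. A matrix commuting with $A$ is a polynomial $a+bA$ in $A$. If it also commutes with $A'$, it preserves $\ker A'\neq\ker A$; since $A$ does not preserve $\ker A'$ (its only invariant line is $\ker A$), $b=0$. So the stabilizer consists of the scalars, each orbit has $|\mathrm{GL}_2|/(q-1)=q(q^2-1)$ elements, and the number of orbits is
$$\frac{q^{2m}-1-(q+1)(q^m-1)}{q(q^2-1)}=\frac{(q^m-1)(q^m-q)}{q(q^2-1)}=\frac{(q^m-1)(q^{m-1}-1)}{q^2-1}.$$

Adding, $1+\frac{q^m-1}{q^2-1}\big((q+1)+(q^{m-1}-1)\big)$, which is the formula. The second kind contributes $1+q+\dots+q^{m-1}$. In the third, one of $m,m-1$ is even, so $q^2-1$ divides one of $q^m-1$, $q^{m-1}-1$ in $\mathbb Z[q]$. $\square$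

For example, $m=2$ gives $2q+1$.

What changes for general $n$? The proof listed all possible stabilizers and then divided by their orders. There were three kinds, and for each the division happened to be visibly exact. For larger $n$ we have no such list, and new phenomena appear. For instance, let $c\in\mathbb F_{q^2}\setminus\mathbb F_q$, let $C$ be the $2\times 2$ companion matrix over $\mathbb F_q$ of its minimal polynomial, and consider the pair of $4\times4$ nilpotent matrices
$$\begin{pmatrix}0&I\\0&0\end{pmatrix},\qquad \begin{pmatrix}0&C\\0&0\end{pmatrix}.\tag{1}$$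
Over $\mathbb F_{q^2}$ the matrix $C$ becomes $\mathrm{diag}(c,c^q)$, and the pair splits as $(N,cN)\oplus(N,c^qN)$. Over $\mathbb F_q$ it does not split, as we shall check later. So orbits over $\mathbb F_q$ mix with the arithmetic of extension fields.

Hua proved that for fixed $n,m$ the number of orbits is given by a polynomial in $q$ with *rational* coefficients. The conjecture that the coefficients are *integers* for $n\ge2$, $m\ge1$ comes from Artem Lopatin, "On m-tuples of nilpotent 2x2 matrices over an arbitrary field", arXiv:2310.00477 (2023). It is true. From now on $q$ is a variable and $q_0$ denotes a prime power.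

**Theorem 1.** For all $n,m\ge1$ there is a polynomial $M_n\in\mathbb Z[q]$ (depending on $m$) such that for every prime power $q_0$ the number of $\mathrm{GL}_n(\mathbb F_{q_0})$-orbits on $\mathcal N_n^m$ over $\mathbb F_{q_0}$ is $M_n(q_0)$.

The proof also gives polynomiality, so Hua's theorem is not used. Two stronger theorems follow later.

## Commuting nilpotents and an Euler product over irreducible polynomials

Since we cannot list stabilizers of tuples, we exchange roles: fix $g\in \mathrm{GL}_n$ and count the tuples that $g$ fixes. Burnside's lemma turns this into the number of orbits. The computation needs some notation.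

For a partition $\lambda$ let $\lambda'$ be its conjugate, $\ell(\lambda)=\lambda_1'$ the number of parts, $m_i(\lambda)$ the multiplicity of the part $i$. Put
$$\langle\lambda,\mu\rangle=\sum_{i,j}\min(\lambda_i,\mu_j)=\sum_k\lambda'_k\mu'_k,\qquad a_\lambda(q)=q^{\langle\lambda,\lambda\rangle}\prod_i\prod_{j=1}^{m_i(\lambda)}(1-q^{-j}).$$
The two forms of $\langle\lambda,\mu\rangle$ agree because $\min(a,b)$ counts the $k\ge1$ with $k\le a$ and $k\le b$. Example: for $\lambda=(2,1)$ we have $\lambda'=(2,1)$, $\langle\lambda,\lambda\rangle=5$, $\ell=2$ and $a_\lambda=q^5(1-q^{-1})^2=q^3(q-1)^2$. For $\lambda=(1^n)$ we get $\langle\lambda,\lambda\rangle=n^2$, and $a_\lambda(q_0)=q_0^{n^2}\prod_{j=1}^n(1-q_0^{-j})=|\mathrm{GL}_n(\mathbb F_{q_0})|$.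

Let also
$$\varphi_d(q)=\frac1d\sum_{e\mid d}\mu(d/e)(q^e-1)\in\mathbb Q[q],\qquad\text{so that}\qquad \sum_{d\mid N}d\,\varphi_d=q^N-1\tag{2}$$
by Möbius inversion. The value $\varphi_d(q_0)$ is the number of monic irreducible $f\ne t$ of degree $d$ in $\mathbb F_{q_0}[t]$: each nonzero element of $\mathbb F_{q_0^N}$ is a root of exactly one such $f$, of degree dividing $N$, so these numbers satisfy the same relation (2).

**Lemma 1 (Fine–Herstein).** $\mathrm{Mat}_r(\mathbb F_Q)$ contains exactly $Q^{r^2-r}$ nilpotent matrices.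

This is the theorem of N. J. Fine, I. N. Herstein, *The probability that a matrix be nilpotent*, Illinois J. Math. 2 (1958). Here is a short proof. Let $\nu_r$ be the number in question, $\nu_0=1$. By Fitting's lemma, every matrix $A$ determines a unique decomposition $\mathbb F_Q^r=U\oplus W$ into invariant subspaces with $A$ nilpotent on $U$ and invertible on $W$. There are $|\mathrm{GL}_r|/(|\mathrm{GL}_k||\mathrm{GL}_{r-k}|)$ decompositions with $\dim U=k$. Hence
$$Q^{r^2}=\sum_{k=0}^r\frac{|\mathrm{GL}_r|}{|\mathrm{GL}_k||\mathrm{GL}_{r-k}|}\,\nu_k\,|\mathrm{GL}_{r-k}|,\qquad\text{i.e.}\qquad \frac{Q^{r^2}}{|\mathrm{GL}_r|}=\sum_{k=0}^r\frac{\nu_k}{|\mathrm{GL}_k|}.$$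
Subtracting the identity for $r-1$ and multiplying by $|\mathrm{GL}_r|=Q^{r^2}\prod_{j\le r}(1-Q^{-j})$ gives $\nu_r=Q^{r^2}-Q^{r^2}(1-Q^{-r})=Q^{r^2-r}$. $\square$

**Lemma 2.** Let $k=\mathbb F_{q_0}$, let $f\in k[t]$ be monic irreducible of degree $d$, $O=k[t]_{(f)}$, $\pi=f$, $\kappa=O/\pi\cong\mathbb F_{q_0^d}$, and $M_\lambda=\bigoplus_iO/\pi^{\lambda_i}$. Then

1. $|\mathrm{Hom}(M_\lambda,M_\mu)|=q_0^{d\langle\lambda,\mu\rangle}$;
2. $|\mathrm{Aut}(M_\lambda)|=a_\lambda(q_0^d)$;
3. $\mathrm{End}(M_\lambda)$ contains exactly $q_0^{d(\langle\lambda,\lambda\rangle-\ell(\lambda))}$ nilpotent elements.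

*Proof.* **Step 1: Hom spaces.** A homomorphism $O/\pi^a\to O/\pi^b$ is the choice of an element of $O/\pi^b$ killed by $\pi^a$. These elements form a submodule of length $\min(a,b)$, hence of size $q_0^{d\min(a,b)}$. Multiplying over pairs gives (1).

**Step 2: a map to matrix algebras.** The purpose is to read off invertibility and nilpotency from matrices over $\kappa$. Let $M=M_\lambda$, let $M[\pi^j]$ be the kernel of $\pi^j$, and put
$$V_i=(M[\pi]\cap\pi^{i-1}M)\,/\,(M[\pi]\cap\pi^iM).$$
In $M=\bigoplus_j O/\pi^{\lambda_j}$, the space $M[\pi]\cap\pi^{i-1}M$ is the sum of the socles $\pi^{\lambda_j-1}O/\pi^{\lambda_j}$ with $\lambda_j\ge i$. So $\dim_\kappa V_i=m_i:=m_i(\lambda)$. Endomorphisms preserve these subspaces, so we get a ring homomorphism $\rho:\mathrm{End}(M)\to\prod_i\mathrm{End}_\kappa(V_i)$. It is surjective: group equal summands, $M=\bigoplus_i(O/\pi^i)^{m_i}$; a block-diagonal endomorphism in $\prod_i\mathrm{Mat}_{m_i}(O/\pi^i)$ acts on $V_i\cong\pi^{i-1}(O/\pi^i)^{m_i}\cong\kappa^{m_i}$ through its reduction mod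 $\pi$, and every matrix over $\kappa$ is such a reduction.

**Step 3: elements of $\ker\rho$ are nilpotent.** Let $h\in\ker\rho$. Then $h$ maps $M[\pi]\cap\pi^{i-1}M$ into $M[\pi]\cap\pi^iM$ for all $i$, and this filtration reaches $0$, so $h^s$ kills $M[\pi]$ for some $s$. Suppose $h^{sj}$ kills $M[\pi^j]$, and let $y\in M[\pi^{j+1}]$. Then $\pi h^{sj}y=h^{sj}(\pi y)=0$, so $h^{sj}y\in M[\pi]$ and $h^{s(j+1)}y=0$. Since $M=M[\pi^j]$ for large $j$, $h$ is nilpotent.

**Step 4: detection.** We show that $h$ is nilpotent iff $\rho(h)$ is, and invertible iff $\rho(h)$ is. The "only if" parts are clear. If $\rho(h)^s=0$, then $h^s\in\ker\rho$ is nilpotent, so $h$ is. If $\rho(h)$ is invertible and $0\neq y\in M[\pi]$, choose $i$ with $y$ nonzero in $V_i$; then $hy$ is nonzero in $V_i$. So $h$ is injective on $M[\pi]$, hence on $M$, because a nonzero submodule (such as $\ker h$) meets $M[\pi]$ nontrivially. As $M$ is finite, $h$ is bijective.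

**Step 5: counting.** Put $Q=q_0^d$. By surjectivity $|\mathrm{End}(M)|=|\ker\rho|\prod_iQ^{m_i^2}$, and this is $Q^{\langle\lambda,\lambda\rangle}$ by (1). By Step 4 and Lemma 1 the number of nilpotents is $|\ker\rho|\prod_iQ^{m_i^2-m_i}=Q^{\langle\lambda,\lambda\rangle-\sum m_i}$, and $\sum_im_i=\ell(\lambda)$. Likewise $|\mathrm{Aut}(M)|=|\ker\rho|\prod_i|\mathrm{GL}_{m_i}(\mathbb F_Q)|=Q^{\langle\lambda,\lambda\rangle}\prod_i\prod_{j\le m_i}(1-Q^{-j})=a_\lambda(Q)$. $\square$

Now put
$$P(q,x)=\sum_\lambda\frac{q^{m(\langle\lambda,\lambda\rangle-\ell(\lambda))}}{a_\lambda(q)}\,x^{|\lambda|}.\tag{3}$$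

**The orbit count.** Let $o_n$ be the number of orbits on $\mathcal N_n^m$ over $k=\mathbb F_{q_0}$, $o_0=1$. By Burnside's lemma, grouping the elements of $\mathrm{GL}_n$ into conjugacy classes,
$$o_n=\frac1{|\mathrm{GL}_n|}\sum_{g}|(\mathcal N_n^{\,g})^m|=\sum_{[g]}\frac{|(\mathcal N_n^{\,g})^m|}{|C(g)|},$$
with $C(g)$ the centralizer and $\mathcal N_n^{\,g}$ the set of nilpotent matrices commuting with $g$. A matrix $g$ makes $k^n$ a $k[t]$-module, and conjugacy classes are isomorphism classes of modules. By the structure theorem they correspond to families $(\lambda_f)$ of partitions with $\sum_f\deg f\,|\lambda_f|=n$, the module being $\bigoplus_fM_{\lambda_f}$. Invertibility of $g$ means that $f=t$ does not occur. Matrices commuting with $g$ are module endomorphisms, and there are no nonzero homomorphisms between different primary components. So such a matrix is a family of endomorphisms of the $M_{\lambda_f}$, and it is nilpotent (or invertible) iff each member is. Lemma 2 gives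
$$\sum_{n\ge0}o_nx^n=\prod_{f\ne t}P(q_0^{\deg f},x^{\deg f})=\prod_{d\ge1}P(q_0^d,x^d)^{\varphi_d(q_0)}.\tag{4}$$

**Test on $n=2$.** The coefficients of $P$ are $P_1=\frac1{q-1}$ and, from $\lambda=(2)$ and $(1,1)$, $P_2=\frac{q^{m-1}}{q-1}+\frac{q^{2m-1}}{(q-1)(q^2-1)}$. The $x^2$-coefficient of (4) is $\varphi_1P_2+\binom{\varphi_1}2P_1^2+\varphi_2P_1(q^2)$, that is,
$$q^{m-1}+\frac{q^{2m-1}}{q^2-1}+\frac{q-2}{2(q-1)}+\frac{q}{2(q+1)}.\tag{5}$$
The last two terms add up to $\frac{q^2-q-1}{q^2-1}=1-\frac q{q^2-1}$, so the sum is $1+\frac{q^{m-1}(q^2-1)+q^{2m-1}-q}{q^2-1}$, which is the Proposition.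

## Why integer values are not enough

Formula (4) invites a direct argument. The coefficient of $x^n$ is an explicit rational function $F_n\in\mathbb Q(q)$ whose denominator is, up to a rational constant, a product $D$ of factors $q$ and $q^j-1$. It takes integer values at all prime powers. Write $F_n=U+W/D$ with $U,W\in\mathbb Q[q]$ and $\deg W<\deg D$, and choose an integer $c\geq 1$ with $cU\in\mathbb Z[q]$. Then $cW(q_0)/D(q_0)$ is an integer that tends to $0$ as $q_0\to\infty$, so $W(q_0)=0$ for all large $q_0$ and $W=0$. So $F_n=U\in\mathbb Q[q]$: we have polynomiality, with rational coefficients.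

And there the argument stops. An integer-valued polynomial need not have integer coefficients; $\varphi_2=\frac{q^2-q}2$, which sits in (4) as an exponent, is an example. Each $\varphi_d$ brings in a denominator $d$. In (5) two terms have a $2$ in the denominator, and it disappears only in their sum. We need a reason for all these cancellations.

The way past this has two parts.

* *Look at $q=\infty$.* Expand everything in powers of $q^{-1}$. If we know $F_n\in\mathbb Z((q^{-1}))$, then, since $D$ is *monic*, $DF_n$ has integer coefficients, and division by $D$ stays inside $\mathbb Z[q]$. The argument above then yields $U\in\mathbb Z[q]$. (As it must, the condition excludes $\varphi_2$.)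
* *Do not treat the factors of (4) one at a time.* The denominators of all the exponents $\varphi_d$ cancel *together*, because the $d$-th factor uses $q^d,x^d$ in place of $q,x$. In the right coordinates the whole product is multiplication by $q-1$.

## The exponential Exp over $\mathbb Z((q^{-1}))$

Let $K=\mathbb Q((q^{-1}))$ and $R=\mathbb Z((q^{-1}))$, Laurent series with finitely many positive powers of $q$. Let $x=(x_i)_{i\in I}$ be finitely many variables; for a multi-index $\alpha$, write $|\alpha|=\sum\alpha_i$. Let $K[[x]]^+$ be the series without constant term. (For Theorem 1 one variable suffices.) Let $\psi_d$ be the ring endomorphism $q\mapsto q^d$, $x_i\mapsto x_i^d$. Then $\psi_d\psi_e=\psi_{de}$.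

**Definition.** For $V\in K[[x]]^+$,
$$\mathrm{Exp}(V)=\exp\Big(\sum_{j\ge1}\tfrac1j\psi_j(V)\Big).$$

The sum makes sense since $\psi_j(V)$ contains only monomials of degree $\ge j$. Clearly $\mathrm{Exp}(V+W)=\mathrm{Exp}(V)\mathrm{Exp}(W)$, and the same holds for infinite sums that converge in the $x$-adic topology. The basic example is
$$\mathrm{Exp}(q^kx^\alpha)=\exp\Big(\sum_j\frac{(q^kx^\alpha)^j}j\Big)=\frac1{1-q^kx^\alpha}.\tag{6}$$
A second example, with denominators: let $G(x)=\mathrm{Exp}\big(\frac{x}{q-1}\big)=\sum g_nx^n$ in one variable. Replacing $x$ by $qx$ gives $G(qx)=\mathrm{Exp}\big(\frac{qx}{q-1}\big)=\mathrm{Exp}(x)\,G(x)=\frac{G(x)}{1-x}$, so $(1-x)G(qx)=G(x)$ and $(q^n-1)g_n=q^{n-1}g_{n-1}$. Hence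
$$g_1=\frac1{q-1},\qquad g_2=\frac q{(q-1)(q^2-1)},\qquad g_3=\frac{q^3}{(q-1)(q^2-1)(q^3-1)}.\tag{7}$$
By definition $g_2=\frac12\big(\frac1{(q-1)^2}+\frac1{q^2-1}\big)$, and the $2$ has gone.

The $x^\alpha$-coefficient of $\mathrm{Exp}(V)$ is $V_\alpha$ plus a polynomial over $\mathbb Q$ in the $\psi_jV_\beta$ with $|\beta|<|\alpha|$. One can therefore solve for the $V_\alpha$ one degree at a time, and $\mathrm{Exp}:K[[x]]^+\to1+K[[x]]^+$ is bijective. Its inverse is called $\mathrm{Log}$.

**Lemma 3.** (a) For $B=\mathbb Z[q]$ and for $B=R$, $\mathrm{Exp}$ restricts to a bijection $B[[x]]^+\to1+B[[x]]^+$.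
(b) If $P=\mathrm{Exp}(V)$, then $\prod_{d\ge1}\psi_d(P)^{\varphi_d}=\mathrm{Exp}((q-1)V)$, where $y^\varphi:=\exp(\varphi\log y)$.

*Proof of (a).* **Step 1: one monomial.** We show $\mathrm{Exp}(rx^\alpha)\in B[[x]]$ for $r\in B$, $\alpha\ne0$. If $r=\sum_kc_kq^k$ is a Laurent polynomial with integer coefficients, (6) gives $\mathrm{Exp}(rx^\alpha)=\prod_k(1-q^kx^\alpha)^{-c_k}$, with coefficients in $\mathbb Z[q^{\pm1}]$, and in $\mathbb Z[q]$ if $r\in\mathbb Z[q]$. This settles $B=\mathbb Z[q]$. For $r\in R$, let $r^{(s)}$ be its truncation to exponents $k\ge-s$, a Laurent polynomial. The coefficient of $x^{j\alpha}$ in $\mathrm{Exp}(rx^\alpha)$ is a fixed polynomial over $\mathbb Q$ in $r,\psi_2r,\dots,\psi_jr$. Ring operations and the $\psi_i$ are continuous for the $q^{-1}$-adic topology on $K$, so this coefficient is the limit as $s\to\infty$ of the ones for $r^{(s)}$, which lie in $R$. A limit in $K$ of elements of $R$ is in $R$, since each coefficient is eventually constant.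

**Step 2: $\mathrm{Exp}$ maps into $1+B[[x]]^+$.** If $V=\sum r_\alpha x^\alpha\in B[[x]]^+$, then $\mathrm{Exp}(V)=\prod_\alpha\mathrm{Exp}(r_\alpha x^\alpha)\in B[[x]]$.

**Step 3: surjectivity.** We show that a preimage of a series over $B$ is over $B$. Let $V=\sum r_\alpha x^\alpha\in K[[x]]^+$ with $P=\mathrm{Exp}(V)\in1+B[[x]]^+$, and suppose $r_\beta\in B$ for all $|\beta|<N$. By Step 2 the series
$$P\cdot\mathrm{Exp}\Big(-\sum_{|\beta|<N}r_\beta x^\beta\Big)=\mathrm{Exp}\Big(\sum_{|\alpha|\ge N}r_\alpha x^\alpha\Big)=1+\sum_{|\alpha|=N}r_\alpha x^\alpha+(\text{higher degree})$$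
lies in $B[[x]]$. So $r_\alpha\in B$ for $|\alpha|=N$, and we induct on $N$.

*Proof of (b).* We take logarithms and collect the terms with $dj=N$. Since $\psi_d$ commutes with $\log$,
$$\sum_d\varphi_d\,\psi_d(\log P)=\sum_{d,j}\frac{\varphi_d}j\psi_{dj}V=\sum_N\frac1N\Big(\sum_{d\mid N}d\varphi_d\Big)\psi_NV=\sum_N\frac{q^N-1}N\psi_NV$$
by (2), and $(q^N-1)\psi_NV=\psi_N((q-1)V)$. So this is $\log\mathrm{Exp}((q-1)V)$. $\square$

Example for (b): $V=x$, $P=\frac1{1-x}$. Then $\prod_d(1-x^d)^{-\varphi_d}=\mathrm{Exp}(qx-x)=\frac{1-x}{1-qx}$. At $q=q_0$ the left side is the generating function of monic polynomials with nonzero constant term, and the right side has $x^n$-coefficient $q_0^n-q_0^{n-1}$ for $n\ge1$, as it should.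

## Division by a monic denominator

Let $S=\mathbb Z[q,q^{-1},(q^j-1)^{-1}:j\ge1]\subset\mathbb Q(q)$, and let $S_{\mathbb Q}=\mathbb Q[q,q^{-1},(q^j-1)^{-1}:j\ge1]$ be the same ring with rational scalars allowed. Expanding $(q^j-1)^{-1}=\sum_{i\ge1}q^{-ij}$ embeds $S\subset R$ and $S_{\mathbb Q}\subset K$. Both rings are stable under all $\psi_d$, and for an integer $q_0\ge2$ there is a specialization homomorphism $S_{\mathbb Q}\to\mathbb Q$, $q\mapsto q_0$. Since $1-q^{-j}=q^{-j}(q^j-1)$, the series (3) lies in $1+S[[x]]^+$.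

**Lemma 4.** Let $P\in1+S[[x]]^+$ and $F=\prod_d\psi_d(P)^{\varphi_d}=\sum F_\alpha x^\alpha$. Then $F_\alpha\in S_{\mathbb Q}\cap R$. If moreover $F_\alpha(q_0)\in\mathbb Z$ for all prime powers $q_0$, then $F_\alpha\in\mathbb Z[q]$.

*Proof.* **Step 1: $F_\alpha\in S_{\mathbb Q}$.** Only the factors with $d\le|\alpha|$ matter, and $F_\alpha$ is a polynomial over $\mathbb Q$ in finitely many $\varphi_d$ and $\psi_dP_\beta$.

**Step 2: $F_\alpha\in R$.** This is the cancellation we were looking for. Since $P\in1+R[[x]]^+$, Lemma 3(a) gives $V=\mathrm{Log}\,P\in R[[x]]^+$. Then $(q-1)V\in R[[x]]^+$, and by Lemma 3(b) and (a), $F=\mathrm{Exp}((q-1)V)\in R[[x]]$.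

**Step 3: from $R$ to $\mathbb Z[q]$.** Write $F_\alpha=N/D$ with $N\in\mathbb Q[q]$ and $D$ a product of factors $q$ and $q^j-1$. Then $D\in\mathbb Z[q]$ is monic, and $N=DF_\alpha\in R\cap\mathbb Q[q]=\mathbb Z[q]$. Since $D$ is monic, division with remainder works over $\mathbb Z$: $N=UD+W$ with $U,W\in\mathbb Z[q]$, $\deg W<\deg D$. For every prime power $q_0$, $W(q_0)/D(q_0)=F_\alpha(q_0)-U(q_0)$ is an integer, and it tends to $0$ as $q_0\to\infty$. So $W(q_0)=0$ for all large $q_0$, hence $W=0$ and $F_\alpha=U\in\mathbb Z[q]$. $\square$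

**Proof of Theorem 1.** Let $P$ be as in (3) and $F=\prod_d\psi_d(P)^{\varphi_d}$. By Step 1 above, specializing $q\mapsto q_0$ in the coefficients of $F$ amounts to specializing the $\varphi_d$ and $\psi_dP$; for the non-negative integer $\varphi_d(q_0)$ the power $y^{\varphi_d(q_0)}$ is the ordinary one. So (4) says $o_n=F_n(q_0)$. These values are integers for every prime power $q_0$, so Lemma 4 gives $F_n\in\mathbb Z[q]$. Take $M_n=F_n$. $\blacksquare$

## Quivers with nilpotent loops

The proof never used that all matrices act on one space. A quiver is a directed graph, with loops and multiple arrows allowed. A representation over $k$ is a choice of a finite-dimensional space $X_i$ for each vertex $i$ and a linear map $X_i\to X_j$ for each arrow $i\to j$; its dimension is $\alpha=(\dim X_i)_i$. Our $m$-tuples are the representations of the quiver with one vertex and $m$ loops in which every loop acts nilpotently. Isomorphism classes are the orbits.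

A representation over a finite field $k$ is *absolutely indecomposable* if it remains indecomposable after extending scalars to every finite extension of $k$. It is the same to ask this over the algebraic closure $\bar k$: a decomposition is given by an idempotent endomorphism, and an idempotent over $\bar k$ involves finitely many elements of $\bar k$, so it is defined over a finite extension. A $1\times1$ zero tuple is absolutely indecomposable. The pair (1) is not, since it splits over $\mathbb F_{q^2}$, yet it is indecomposable over $\mathbb F_q$. Indeed, if it were $X'\oplus X''$ with both nonzero, then by Krull–Schmidt over $\mathbb F_{q^2}$ the extension of $X'$ would be isomorphic to $(N,cN)$ or $(N,c^qN)$. The entries of $X'$ lie in $\mathbb F_q$, so applying $y\mapsto y^q$ to matrix entries does not change it; but this operation exchanges $(N,cN)$ and $(N,c^qN)$, which are not isomorphic because the ratio of the two matrices is preserved by conjugation.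

**Theorem 2 (quivers with nilpotent loops).** Let $Q$ be a finite quiver with vertex set $I$, let $L$ be any set of loops of $Q$, and let $\alpha\in\mathbb Z_{\ge0}^I$. Consider representations of $Q$ over $\mathbb F_{q_0}$ in which every loop in $L$ acts nilpotently. Let $M_\alpha(q_0)$ be the number of isomorphism classes of dimension $\alpha$, and $A_\alpha(q_0)$ the number of isomorphism classes of absolutely indecomposable ones. Then $M_\alpha$ and $A_\alpha$ (for $\alpha\ne0$) are polynomials in $\mathbb Z[q]$, and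
$$\sum_\alpha M_\alpha x^\alpha=\mathrm{Exp}\Big(\sum_{\alpha\ne0}A_\alpha x^\alpha\Big),\qquad\sum_{\alpha\ne0}A_\alpha x^\alpha=(q-1)\,\mathrm{Log}\,P,\tag{8}$$
$$\text{where}\quad P=\sum_{(\lambda^i)_{i\in I}}\frac{q^{\sum_{a:i\to j}\langle\lambda^i,\lambda^j\rangle-\sum_{(a:i\to i)\in L}\ell(\lambda^i)}}{\prod_ia_{\lambda^i}(q)}\prod_ix_i^{|\lambda^i|}.$$

Theorem 1 is the case of one vertex with $m$ loops, all in $L$. A quick sanity check: for one vertex and one loop, in dimension $1$, the coefficient of $x$ in $\mathrm{Log}\,P$ is that of $P$, namely $\frac1{q-1}$ if the loop is in $L$ and $\frac q{q-1}$ if not. So $A_1=1$, respectively $A_1=q$: one zero matrix, respectively $q$ scalars.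

**Step 1: integrality of $M_\alpha$.** This repeats the proof of Theorem 1. Apply Burnside's lemma to $\prod_i\mathrm{GL}_{\alpha_i}(\mathbb F_{q_0})$ acting on the representations of dimension $\alpha$. Conjugacy classes of $(g_i)_i$ correspond to families $(\lambda^i_f)_{i,f}$, $f\ne t$, with $\sum_f\deg f\,|\lambda_f^i|=\alpha_i$. A representation is fixed by $(g_i)$ iff each arrow $i\to j$ acts by an $\mathbb F_{q_0}[t]$-homomorphism $\bigoplus_fM_{\lambda^i_f}\to\bigoplus_fM_{\lambda^j_f}$; for loops in $L$ it must be nilpotent. Homomorphisms respect primary components, so by Lemma 2 the number of choices, divided by the order of the centralizer, is a product over $f$ of the terms of $P$ with $q,x$ replaced by $q_0^{\deg f},x^{\deg f}$. Hence $\sum_\alpha M_\alpha(q_0)x^\alpha=\prod_dP(q_0^d,x^d)^{\varphi_d(q_0)}$, with $P\in1+S[[x]]^+$, and Lemma 4 gives polynomials $M_\alpha\in\mathbb Z[q]$.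

**Step 2: the candidate for $A_\alpha$.** Define $\tilde A_\alpha$ by $\sum_{\alpha\ne0}\tilde A_\alpha x^\alpha=(q-1)\mathrm{Log}\,P$. By Lemma 3(b), $\sum_\alpha M_\alpha x^\alpha=\mathrm{Exp}(\sum\tilde A_\alpha x^\alpha)$. The left side lies in $1+\mathbb Z[q][[x]]^+$, so Lemma 3(a) with $B=\mathbb Z[q]$ gives $\tilde A_\alpha\in\mathbb Z[q]$. It remains to show that $\tilde A_\alpha(q_0)$ equals the number, which we call $u_\alpha(q_0)$, of absolutely indecomposable classes of dimension $\alpha$ over $\mathbb F_{q_0}$. That is the subject of the next section.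

## Frobenius orbits of absolutely indecomposable representations

Let $k=\mathbb F_{q_0}$, $k_r=\mathbb F_{q_0^r}$, and $\sigma$ the Frobenius $y\mapsto y^{q_0}$. For $Y$ over $k_r$ let $Y^\sigma$ be obtained by applying $\sigma$ to all matrix entries, and let $\mathrm{Res}(Y)$ be $Y$ regarded over $k$; its dimension is $r\dim Y$. Our class of representations (loops in $L$ nilpotent) is closed under direct sums, direct summands, base change, Frobenius twist and $\mathrm{Res}$. We use the following facts; they hold with any $k_s$ as ground field as well, with Frobenius $\sigma^s$.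

**Fact 1 (Krull–Schmidt).** Decomposition into indecomposables is unique up to isomorphism and order. If $Z\cong\bigoplus_jY_j^{n_j}$ with $Y_j$ indecomposable and pairwise non-isomorphic, then $\mathrm{End}(Z)/\mathrm{rad}\cong\prod_j\mathrm{Mat}_{n_j}(D_j)$ with $D_j=\mathrm{End}(Y_j)/\mathrm{rad}$. Each $D_j$ is a finite division ring, so a finite field by Wedderburn.

**Fact 2 (base change of endomorphisms).** $\mathrm{End}(X\otimes_kk_r)=\mathrm{End}(X)\otimes_kk_r$, because endomorphisms are the solutions of a linear system over $k$. Modulo radicals the same holds: $\mathrm{rad}\otimes k_r$ is a nilpotent ideal, and the quotient is $\prod\mathrm{Mat}_{n_j}(D_j\otimes_kk_r)$, where $D_j\otimes_kk_r$ is a product of fields since finite fields are perfect. So the quotient is semisimple. Moreover,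
$$k_r\otimes_kk_r\cong k_r^{\,r},\qquad a\otimes b\mapsto(\sigma^s(a)\,b)_{0\le s<r},\tag{9}$$
as algebras over the second factor. (Both sides have dimension $r$ over the second factor. For a $k$-basis $a_1,\dots,a_r$ of $k_r$, the images of the $a_i\otimes1$ are the rows of $(\sigma^s(a_i))_{i,s}$, a matrix with independent columns by Dedekind's independence of characters.) Consequently an indecomposable $X$ is absolutely indecomposable iff $\mathrm{End}(X)/\mathrm{rad}=k$: if it is $k$, it becomes $k_r$ over $k_r$, a field; if it is $k_e$ with $e>1$, then over $k_e$ it becomes $k_e^{\,e}$, and $X\otimes k_e$ decomposes.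

**Fact 3 (descent of isomorphisms).** If $X\otimes k_r\cong X'\otimes k_r$, then $X\cong X'$. Indeed $\mathrm{Res}(X\otimes k_r)\cong X^r$, so $X^r\cong X'^r$, and Krull–Schmidt applies.

**Fact 4 (restriction then base change).** $\mathrm{Res}(Y)\otimes_kk_r\cong\bigoplus_{s=0}^{r-1}Y^{\sigma^s}$, by (9) applied to $Y\otimes_{k_r}(k_r\otimes_kk_r)$. Also $\mathrm{Res}(Y^\sigma)\cong\mathrm{Res}(Y)$: applying $\sigma$ to coordinates is a $k$-linear bijection that carries the maps of $Y$ to those of $Y^\sigma$.

Let $b_\beta(r)$ be the number of classes of absolutely indecomposable $Y$ over $k_r$ of dimension $\beta$ whose classes $Y,Y^\sigma,Y^{\sigma^2},\dots$ form an orbit of size exactly $r$.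

**Step 3: indecomposables over $k$ are such orbits.** The aim is to count indecomposables, which determine $M_\alpha$, by absolutely indecomposable objects over extensions. *Claim: $Y\mapsto\mathrm{Res}(Y)$ induces a bijection from the orbits just described with $\beta=\alpha/r$ to the indecomposables $X$ over $k$ of dimension $\alpha$ with $\mathrm{End}(X)/\mathrm{rad}\cong k_r$. Hence there are $b_{\alpha/r}(r)/r$ of the latter.*

Let $Y$ be absolutely indecomposable over $k_r$ with orbit of size $r$, and $X=\mathrm{Res}(Y)$; by Fact 4, $X$ depends only on the orbit, and $X\otimes k_r\cong\bigoplus_{s<r}Y^{\sigma^s}$ with pairwise non-isomorphic summands. So $X$ determines the orbit. If $X'$ is a nonzero summand of $X$, then $X'\otimes k_r$ is a nonzero partial sum which is stable under $\sigma$ up to isomorphism, so it contains the whole orbit, and $X'=X$. Thus $X$ is indecomposable. By Facts 1 and 2, $(\mathrm{End}(X)/\mathrm{rad})\otimes k_r\cong k_r^{\,r}$, so $\mathrm{End}(X)/\mathrm{rad}$ is a field of degree $r$ over $k$.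

Conversely, let $X$ be indecomposable with $\mathrm{End}(X)/\mathrm{rad}\cong k_r$. Then $\mathrm{End}(X\otimes k_r)/\mathrm{rad}\cong k_r^{\,r}$ by (9), so by Fact 1 $X\otimes k_r\cong Y_1\oplus\dots\oplus Y_r$ with the $Y_i$ pairwise non-isomorphic and, by Fact 2 over $k_r$, absolutely indecomposable. Let $Y=Y_1$. Since $Y$ is a summand of $X\otimes k_r$, $\mathrm{Res}(Y)$ is a summand of $\mathrm{Res}(X\otimes k_r)\cong X^r$, so $\mathrm{Res}(Y)\cong X^c$ for some $c\ge1$. Base change gives $(Y_1\oplus\dots\oplus Y_r)^c\cong\bigoplus_{s<r}Y^{\sigma^s}$. Counting indecomposable summands, $c=1$; so $X\cong\mathrm{Res}(Y)$, and the $r$ twists $Y^{\sigma^s}$ are the $Y_i$ in some order, hence pairwise non-isomorphic. So the orbit of $Y$ has size $r$.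

**Step 4: $u_\beta(q_0^N)=\sum_{r\mid N}b_\beta(r)$.** This counts absolutely indecomposables over $k_N$ by their field of definition. Since $\sigma^N$ is trivial on $k_N$, each class over $k_N$ has a $\sigma$-orbit of some size $r\mid N$. We show that $X_0\mapsto X_0\otimes_{k_r}k_N$ is a bijection from the classes counted by $b_\beta(r)$ to the absolutely indecomposable classes over $k_N$ of dimension $\beta$ with orbit of size $r$.

Given $X_0$ over $k_r$, $X_0\otimes k_N$ is absolutely indecomposable. Since $(X_0\otimes k_N)^{\sigma^s}=X_0^{\sigma^s}\otimes k_N$, Fact 3 over $k_r$ shows that its orbit has the same size $r$, and also that it determines $X_0$. This is injectivity.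

For surjectivity let $Y$ over $k_N$ be absolutely indecomposable with orbit of size $r$. By Fact 4 over $k_r$, $\mathrm{Res}_{k_N/k_r}(Y)\otimes_{k_r}k_N\cong\bigoplus_{s<N/r}Y^{\sigma^{rs}}\cong Y^{N/r}$. Let $X_0$ be an indecomposable summand of $\mathrm{Res}_{k_N/k_r}(Y)$. Then $X_0\otimes k_N\cong Y^a$ with $a\ge1$, and $\mathrm{Mat}_a(k_N)\cong(\mathrm{End}(X_0)/\mathrm{rad})\otimes_{k_r}k_N$. The right side is commutative, so $a=1$ and $X_0\otimes k_N\cong Y$. Then $\mathrm{End}(X_0)/\mathrm{rad}$ has degree $1$ over $k_r$, so $X_0$ is absolutely indecomposable, and its orbit has size $r$ by Fact 3.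

**Step 5: comparison.** We compare two formulas for the generating function of the $M_\alpha(q_0)$. By Krull–Schmidt and Step 3, $\sum_\alpha M_\alpha(q_0)x^\alpha=\prod_{r,\beta}(1-x^{r\beta})^{-b_\beta(r)/r}$. Take logarithms, put $N=jr$, and use Step 4:
$$\log\sum_\alpha M_\alpha(q_0)x^\alpha=\sum_{r,\beta,j}\frac{b_\beta(r)}{rj}x^{jr\beta}=\sum_{N\ge1}\frac1N\sum_\beta\Big(\sum_{r\mid N}b_\beta(r)\Big)x^{N\beta}=\sum_{N\ge1}\frac1N\sum_\beta u_\beta(q_0^N)x^{N\beta}.$$
By Step 2 and the definition of $\mathrm{Exp}$ the same identity holds with $\tilde A_\beta(q_0^N)$ in place of $u_\beta(q_0^N)$. Compare coefficients of $x^\alpha$: the term $N=1$ is $u_\alpha(q_0)$, respectively $\tilde A_\alpha(q_0)$, and the other terms involve $\beta=\alpha/N$ with $|\beta|<|\alpha|$ and the prime power $q_0^N$. Induction on $|\alpha|$, for all prime powers simultaneously, gives $u_\alpha(q_0)=\tilde A_\alpha(q_0)$. So $A_\alpha=\tilde A_\alpha$, and Theorem 2 is proved. $\blacksquare$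

## Degree and leading coefficient

**Theorem 3.** In the setting of Theorem 1, with $A_n$ the number of absolutely indecomposable tuples up to conjugacy:

1. If $m=1$, then $M_n=p(n)$, the number of partitions of $n$.
2. If $m\ge2$, then $M_n$ and $A_n$ have degree $E(n)=(m-1)n^2-mn+1$ and are monic, except for $(n,m)=(2,2)$, where $M_2=2q+1$ and $A_2=2q$.
3. If $m\ge2$, then $M_n(0)=1$ for all $n$, and $A_n(0)=0$ for all $n\ge2$.

Part (1) is the Jordan form. For part (2) let $m\ge2$. The plan is to find the terms of (4) that grow fastest as $q\to\infty$.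

**Step 1: size of each term.** Expand (4) over *types*, that is, multisets of pairs $(d_j,\lambda_j)$, $\lambda_j\ne\emptyset$, with $\sum d_j|\lambda_j|=n$; there are finitely many. A type contributes the number of ways to choose distinct irreducible polynomials $f_j$ of degrees $d_j$ carrying the $\lambda_j$, which is $O(q^{\sum d_j})$, times $\prod_jq^{d_jm(\langle\lambda_j,\lambda_j\rangle-\ell(\lambda_j))}/a_{\lambda_j}(q^{d_j})$. As $a_\lambda(q)\sim q^{\langle\lambda,\lambda\rangle}$, the contribution is $O\big(q^{\sum d_je(\lambda_j)}\big)$ with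
$$e(\lambda)=1+(m-1)\langle\lambda,\lambda\rangle-m\ell(\lambda).$$

**Step 2: one partition.** *Claim A: $e(\lambda)\le E(|\lambda|)$ for $\lambda\ne\emptyset$, with equality iff $\lambda=(1^{|\lambda|})$, or $m=2$ and $\lambda=(2)$.* Let $c_i=\lambda_i'$, $N=|\lambda|=\sum c_i$, $s=N-c_1$. Since $\langle\lambda,\lambda\rangle=\sum c_i^2$ and $\ell(\lambda)=c_1$,
$$E(N)-e(\lambda)=(m-1)\Big(N^2-\sum c_i^2\Big)-ms.$$

* If $s=0$, then $\lambda=(1^N)$ and the difference is $0$.
* If $s\ge1$ and $c_1\ge2$, then $N^2-\sum c_i^2=2\sum_{i<k}c_ic_k\ge2c_1s$, so the difference is at least $s(2(m-1)c_1-m)\ge s(3m-4)>0$.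
* If $s\ge1$ and $c_1=1$, then $\lambda=(N)$ with $N\ge2$, and the difference is $(m-1)(N^2-N)-m(N-1)=(N-1)((m-1)N-m)$. For $N=2$ this is $m-2$, and for $N\ge3$ it is positive since $(m-1)N-m\ge2m-3>0$.

**Step 3: several polynomials, or one of higher degree.** *Claim B: if $\sum d_jn_j=n$ with all $n_j\ge1$ and $D:=\sum d_j\ge2$, then $\sum d_jE(n_j)<E(n)$.* List each $n_j$ with multiplicity $d_j$ as $n_1',\dots,n_D'$; their sum is $n$. Then
$$E(n)-\sum d_jE(n_j)=2(m-1)\sum_{i<k}n_i'n_k'+1-D\ge D(D-1)+1-D=(D-1)^2>0.$$

**Step 4: $M_n$.** By Claims A and B, a type with $D\ge2$ has order below $q^{E(n)}$. A type with $D=1$ is a single $(1,\lambda)$ with $|\lambda|=n$. So outside $(n,m)=(2,2)$ the only type reaching order $q^{E(n)}$ is $(1,(1^n))$. It contributes $(q-1)q^{mn(n-1)}/a_{(1^n)}(q)\sim q^{1+mn^2-mn-n^2}=q^{E(n)}$. Thus $M_n(q_0)/q_0^{E(n)}\to1$, and the polynomial $M_n$ is monic of degree $E(n)$. For $(2,2)$ the Proposition gives $M_2=2q+1$.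

**Step 5: $A_n$.** Expanding (8), $M_n=A_n$ plus a $\mathbb Q$-linear combination of products $\prod_jA_{n_j}(q^{d_j})$ with $\sum d_jn_j=n$ and $\sum d_j\ge2$ (a single factor with $d=1$ occurs only as $A_n$ itself). Suppose $\deg A_{n'}\le E(n')$ for $n'<n$. Then these products have degree at most $\sum d_jE(n_j)<E(n)$ by Claim B, so $A_n$ has the same leading term as $M_n$; as $\deg M_n=E(n)$ also for $(2,2)$, where $E(2)=1$, the induction continues. Finally $A_1=M_1=1$, so $M_2=A_2+\frac12(A_1^2+A_1(q^2))=A_2+1$, and for $m=2$ this gives $A_2=2q$. This proves (2).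

## The constant term, by expansion at $q=0$

For part (3) we again let $m\ge2$ and expand at the other end, $q=0$.

**Step 1: $P$ at $q=0$.** Since $1-q^{-j}=q^{-j}(q^j-1)$,
$$a_\lambda(q)=q^{\langle\lambda,\lambda\rangle-\sum_im_i(m_i+1)/2}\prod_i\prod_{j\le m_i}(q^j-1),\qquad m_i=m_i(\lambda).$$
So the term of (3) attached to $\lambda$ has order at $q=0$
$$v(\lambda)=(m-1)\langle\lambda,\lambda\rangle-m\ell(\lambda)+\sum_i\tfrac{m_i(m_i+1)}2\ \ge\ (m-1)\big(\langle\lambda,\lambda\rangle-\ell(\lambda)\big)\ \ge\ 0,$$
because $\sum_im_i(m_i+1)/2\ge\sum_im_i=\ell(\lambda)$ and $\langle\lambda,\lambda\rangle=\sum c_i^2\ge c_1=\ell(\lambda)$ with $c_i=\lambda_i'$. If $v(\lambda)=0$ then, as $m\ge2$, $\sum c_i^2=c_1$, which forces $c_1\le1$ and $c_2=0$, so $\lambda=\emptyset$ or $\lambda=(1)$. The term for $(1)$ is $\frac1{q-1}x$, which is $-x$ at $q=0$. As $(q^j-1)^{-1}\in\mathbb Z[[q]]$, we get $P\in\mathbb Z[[q]][[x]]$ when expanded at $q=0$, and $P|_{q=0}=1-x$.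

**Step 2: $\mathrm{Log}\,P$ at $q=0$.** We must make sure that $\mathrm{Log}$, which was defined by expansion at $q=\infty$, can be computed at $q=0$. The coefficients of $V=\mathrm{Log}\,P$ are obtained recursively as $\mathbb Q$-polynomials in the $\psi_jP_\beta$. So they are elements of $S_{\mathbb Q}$, that is, rational functions, and the same recursion shows that their expansions at $q=0$ lie in $\mathbb Q[[q]]$. The substitution $q\mapsto q^d$ is compatible with setting $q=0$. Hence $V(0,x)$ satisfies
$$\exp\Big(\sum_j\tfrac1jV(0,x^j)\Big)=1-x.$$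
This equation determines $V(0,x)$ one degree at a time, and $-x$ is a solution because $\exp(-\sum_jx^j/j)=1-x$. So $V(0,x)=-x$.

**Step 3: conclusion.** By (8), $\sum_nA_n(0)x^n=(q-1)V|_{q=0}=x$, and $\sum_nM_n(0)x^n=\exp\big(\sum_jx^j/j\big)=\frac1{1-x}$. $\blacksquare$

**Example: pairs of $3\times3$ matrices.** Let $m=2$. From (3),
$$P_2=\frac q{q-1}+\frac{q^3}{(q-1)(q^2-1)},\qquad P_3=\frac{q^2}{q-1}+\frac{q^3}{(q-1)^2}+\frac{q^9}{(q-1)(q^2-1)(q^3-1)},$$
the terms of $P_3$ coming from $(3)$, $(2,1)$, $(1^3)$. Since $V_1=P_1=\frac1{q-1}$, we have $P=G(x)\,\mathrm{Exp}(V_2x^2)\,\mathrm{Exp}(V_3x^3)\cdots$ with $G$ as in (7). So $P_2=g_2+V_2$, which gives $A_2=(q-1)V_2=q+\frac{q^3-q}{q^2-1}=2q$. Next, $P_3=g_3+V_1V_2+V_3$, so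
$$A_3=(q-1)V_3=q^2+\frac{q^3}{q-1}+\frac{q^9-q^3}{(q^2-1)(q^3-1)}-\frac{2q}{q-1}.$$
Here $\frac{q^3(q^6-1)}{(q^2-1)(q^3-1)}=\frac{q^3(q^3+1)}{q^2-1}=\frac{q^3(q^2-q+1)}{q-1}$, and
$$A_3=q^2+\frac{q^5-q^4+2q^3-2q}{q-1}=q^2+q^4+2q(q+1)=q^4+3q^2+2q.$$
By (8), $M_3=A_3+A_1A_2+1=q^4+3q^2+4q+1$. In agreement with Theorem 3, both polynomials are monic of degree $E(3)=4$, with constant terms $0$ and $1$.
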